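\title{Leavitt path algebras whose simple modules are injective}

\begin{abstract}
A commutative ring is von Neumann regular if and only if all of its simple modules are injective. We show that this equivalence fails for Leavitt path algebras: over every field, the graph with two vertices joined by infinitely many parallel edges has a unital von Neumann regular Leavitt path algebra that is not a right $V$-ring. We then determine, for an arbitrary graph $E$ and an arbitrary field $K$, when $L_K(E)$ is a right $V$-ring. This happens exactly when $E$ is acyclic, the number of paths between any two vertices is finite, and the number of paths from a fixed vertex stays bounded along every infinite path. Equivalent conditions are given in terms of Chen modules, $\Sigma$-injectivity of simple modules, and corners of prime quotients. In particular, a Leavitt path algebra that is a $V$-ring is von Neumann regular, and a unital one is a $V$-ring only if it is semisimple artinian.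
\end{abstract}

\section{Introduction}\label{sec:intro}

A ring $R$ is \emph{von Neumann regular} if for every $a\in R$ there is $x\in R$ with $a=axa$. It is a \emph{right $V$-ring} if every simple right $R$-module is injective; left $V$-rings are defined symmetrically. Each condition retains part of what holds over a semisimple artinian ring, where every right ideal is generated by an idempotent and every module is injective. Regularity keeps the first statement for principal right ideals: if $a=axa$, then $ax$ is an idempotent and $aR=axR$. The $V$-ring property keeps the second statement for simple modules. Kaplansky showed that a commutative ring is a $V$-ring if and only if it is von Neumann regular; for non-commutative rings the equivalence fails in general. This paper compares the two conditions for Leavitt path algebras.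

Let $K$ be a field and $E=(E^0,E^1,r,s)$ a directed graph with vertex set $E^0$, edge set $E^1$, and range and source maps $r,s\colon E^1\to E^0$; the sets $E^0$ and $E^1$ may have any cardinality. A vertex is a \emph{sink} if it emits no edge, an \emph{infinite emitter} if it emits infinitely many edges, and \emph{regular} otherwise. The \emph{Leavitt path algebra} $L=L_K(E)$ is the $K$-algebra generated by $\{v: v\in E^0\}\cup\{e,e^*:e\in E^1\}$ subject to the relations
\begin{enumerate}
\item[(R1)] $vw=\delta_{v,w}v$ for $v,w\in E^0$;
\item[(R2)] $s(e)e=e=er(e)$ and $r(e)e^*=e^*=e^*s(e)$ for $e\in E^1$;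
\item[(R3)] $e^*f=\delta_{e,f}r(e)$ for $e,f\in E^1$;
\item[(R4)] $v=\sum_{s(e)=v}ee^*$ for every regular vertex $v$.
\end{enumerate}
The algebra $L$ need not have an identity, but finite sums of distinct vertices serve as local units. All modules are \emph{unital} in the sense that $ML=M$, and ``simple'' and ``injective'' refer to the category of such modules. By a theorem of Abrams and Rangaswamy, $L_K(E)$ is von Neumann regular if and only if $E$ is acyclic. The following question comes from \cite{HRS}.

\begin{quote}
\emph{If a Leavitt path algebra is von Neumann regular, is it a right $V$-ring?}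
\end{quote}

The smallest graphs suggest the answer yes. If $E$ is finite and acyclic, then $L$ is a finite direct product of matrix algebras $M_{n_i}(K)$ (Abrams--Aranda Pino--Siles Molina), and it has both properties. If $E$ consists of one vertex $v$ and one loop $e$, then (R3) and (R4) read $e^*e=v=ee^*$, so $L=K[x,x^{-1}]$. This commutative domain is not a field, so it is not von Neumann regular, and by Kaplansky's theorem it is not a $V$-ring. There is, however, a reason for caution. Injectivity of a module $M$ asks that homomorphisms from right ideals to $M$ extend. From a right ideal $gR$ with $g$ idempotent they always do, since $f(y)=f(g)y$, and in a von Neumann regular ring every finitely generated right ideal has this form. So the question concerns right ideals that are not finitely generated, and finite acyclic graphs produce none. The simplest infinite acyclic graph already answers the question in the negative.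

\begin{theorem}\label{thm:example}
Let $E$ have vertices $v,w$ and edges $e_1,e_2,\dots$ with $s(e_n)=v$ and $r(e_n)=w$ for all $n\ge1$. For every field $K$, the algebra $L_K(E)$ is a unital von Neumann regular ring that is not a right $V$-ring.
\end{theorem}

To say which graphs do give $V$-rings we need some terminology. A \emph{path} of length $|\alpha|=n\ge1$ is a sequence $\alpha=e_1\cdots e_n$ of edges with $r(e_i)=s(e_{i+1})$, and $s(\alpha)=s(e_1)$, $r(\alpha)=r(e_n)$. Vertices are the \emph{trivial} paths, of length $0$. A path is \emph{closed} if its source and range agree, and $E$ is \emph{acyclic} if it has no closed path of positive length. For vertices $v,w$ let $n(v,w)$ be the number of paths from $v$ to $w$. A \emph{boundary path} is either an infinite path $e_1e_2\cdots$ or a finite, possibly trivial, path that ends at a sink or at an infinite emitter. Boundary paths $p,q$ are \emph{tail-equivalent} if $p=\alpha t$ and $q=\beta t$ for a boundary path $t$ and finite paths $\alpha,\beta$. Each equivalence class $[p]$ is the basis of a simple right $L$-module $V_{[p]}$, the \emph{Chen module} of the class, which is constructed in Section~\ref{sec:chen}. A \emph{prime ideal}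 is a proper two-sided ideal $P$ such that $AB\subseteq P$ implies $A\subseteq P$ or $B\subseteq P$ for two-sided ideals $A,B$. A module $S$ is \emph{$\Sigma$-injective} if the direct sum $S^{(X)}$ is injective for every set $X$.

\begin{theorem}\label{thm:main}
For any field $K$ and any graph $E$, the following are equivalent for $L=L_K(E)$.
\begin{enumerate}
\item[(i)] $L$ is a right $V$-ring.
\item[(ii)] $L$ is a left $V$-ring.
\item[(iii)] Every simple right $L$-module is $\Sigma$-injective.
\item[(iv)] Every Chen module $V_{[p]}$ is injective.
\item[(v)] $E$ is acyclic, and for every vertex $v$ and boundary path $p$ only finitely many boundary paths with source $v$ are tail-equivalent to $p$.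
\item[(vi)] $E$ is acyclic; $n(v,w)<\infty$ for all $v,w\in E^0$; and for every vertex $v$ and infinite path $e_1e_2\cdots$ the sequence $n(v,s(e_i))$ is bounded.
\item[(vii)] $E$ is acyclic, and for every prime ideal $P$ and vertex $v\notin P$ we have $vLv/vPv\cong M_n(K)$ for some finite $n$, depending on $P$ and $v$.
\end{enumerate}
\end{theorem}

In Theorem~\ref{thm:example}, condition (vi) fails because $n(v,w)=\infty$. Since (i) forces $E$ to be acyclic, the theorem of Abrams and Rangaswamy and Theorem~\ref{thm:example} give the first of two corollaries; the second is proved in Section~\ref{sec:injective}.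

\begin{corollary}\label{cor:regular}
Every Leavitt path algebra that is a right $V$-ring is von Neumann regular. The converse fails.
\end{corollary}

\begin{corollary}\label{cor:unital}
Suppose that $E^0$ is finite, that is, $L=L_K(E)$ is unital. Then $L$ is a right $V$-ring if and only if $E$ is finite and acyclic, if and only if $L$ is semisimple artinian. Hence every acyclic graph with $E^0$ finite and $E^1$ infinite gives a unital von Neumann regular algebra $L$ that is not a $V$-ring.
\end{corollary}

\begin{example}\label{ex:graphs}
The graphs below are acyclic, so their Leavitt path algebras are von Neumann regular; condition (vi) decides which are $V$-rings.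
\begin{enumerate}
\item[(a)] Let each $v_i$ $(i\ge1)$ emit exactly two edges, one to $v_{i+1}$ and one to a sink $w$. Then $n(v_1,w)=\infty$, so $L$ is not a $V$-ring, although every vertex emits only finitely many edges.
\item[(b)] Let each $v_i$ $(i\ge 1)$ emit exactly two edges, both to $v_{i+1}$. All numbers $n(v_i,v_j)$ are finite, but $n(v_1,v_i)=2^{i-1}$ is unbounded along any infinite path, so $L$ is not a $V$-ring. The boundedness clause in (vi) therefore does not follow from the finiteness clause.
\item[(c)] Let $E$ be a vertex emitting one edge to each of infinitely many distinct sinks, or an infinite binary tree directed away from its root. There is at most one path between any two vertices, so $L$ is a $V$-ring.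
\end{enumerate}
What matters is thus not how many paths leave a vertex, but how many of them arrive at the same place.
\end{example}

The proof of Theorem~\ref{thm:main} follows the chain
\[
\text{(iii)}\Rightarrow\text{(i)}\Rightarrow\text{(iv)}\Rightarrow\text{(v)}\Leftrightarrow\text{(vi)},\qquad \text{(v)}\Rightarrow\text{(vii)}\Rightarrow\text{(iii)},\qquad \text{(i)}\Leftrightarrow\text{(ii)}.
\]
The implication (iv)$\Rightarrow$(v) (Section~\ref{sec:obstruction}) repeats, in a general graph, the argument that proves Theorem~\ref{thm:example} in Section~\ref{sec:example}. For the converse direction one must handle all simple modules, not only Chen modules. We do this through their annihilators, which are prime ideals: Section~\ref{sec:prime} shows that under (v) a prime quotient of $L$ is governed by a single boundary path and has matrix algebras as corners, and Section~\ref{sec:injective} deduces injectivity.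

\section{Computing in $L_K(E)$}\label{sec:facts}

A path $\alpha=e_1\cdots e_n$ is identified with the product of its edges in $L$, and $\alpha^*=e_n^*\cdots e_1^*$, $v^*=v$. A \emph{prefix} of a finite or infinite path $q$ is a finite path $\alpha$ with $q=\alpha q'$, where $q'$ may be trivial. Two finite paths with the same source are \emph{comparable} if one is a prefix of the other, and \emph{incomparable} otherwise. Two prefixes of the same path are comparable. We use the following standard facts.

\begin{enumerate}
\item[(F1)] For paths $\alpha,\beta$ we have $\beta^*\beta=r(\beta)$, and $\beta^*\alpha=0$ if $s(\alpha)\ne s(\beta)$ or if $\alpha,\beta$ are incomparable. The first formula is (R3) applied repeatedly. In the incomparable case $\alpha=\gamma e\alpha'$ and $\beta=\gamma f\beta'$ with edges $e\neq f$, and $\beta^*\alpha=\beta'^*f^*e\alpha'=0$.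
\item[(F2)] $L$ is spanned by the elements $\alpha\beta^*$ with $r(\alpha)=r(\beta)$. Consequently, for vertices $z,z'$, the space $zLz'$ is spanned by those $\alpha\beta^*$ with $s(\alpha)=z$ and $s(\beta)=z'$.
\item[(F3)] $L$ is $\mathbb Z$-graded with $\deg v=0$, $\deg e=1$, $\deg e^*=-1$, since the relations are homogeneous.
\item[(F4)] The assignment $v\mapsto v$, $e\leftrightarrow e^*$ extends to a $K$-linear involution of $L$, so $L\cong L^{\mathrm{op}}$.
\item[(F5)] For any $a_1,\dots,a_m\in L$ there is a finite sum $u$ of distinct vertices with $ua_i=a_i=a_iu$ for all $i$. Hence $a\in LaL$ for $a\in L$, and one-sided ideals are $K$-subspaces. An element $x=\sum x_ia_i$ of a unital module satisfies $x=xu$, so submodules of unital modules are unital.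
\item[(F6)] A homomorphism $g\colon vL\to M$, with $v$ a vertex, satisfies $g(y)=g(v)y$ for all $y\in vL$, because $y=vy$.
\item[(F7)] If $E$ is acyclic, then comparable paths with the same range are equal: if $\beta'=\beta c$ and $r(\beta')=r(\beta)$, then $c$ is closed, hence trivial.
\end{enumerate}

\section{Two vertices joined by infinitely many edges}\label{sec:example}

In the graph of Theorem~\ref{thm:example}, relation (R3) makes the sum $\sum_n e_nL$ direct, and this is the natural candidate for a right ideal from which homomorphisms do not extend. We need a simple module that receives a map which is nonzero on every summand.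

\begin{proof}[Proof of Theorem~\ref{thm:example}]
The algebra $L$ is unital with $1=v+w$. The graph is acyclic, so $L$ is von Neumann regular by the theorem of Abrams and Rangaswamy.

Let $S$ be the $K$-space with basis $b_0,b_1,b_2,\dots$. Write linear operators on the right, and let $\varepsilon_{ij}$ be the operator with $b_k\varepsilon_{ij}=\delta_{k,i}b_j$, so that $\varepsilon_{ij}\varepsilon_{kl}=\delta_{j,k}\varepsilon_{il}$. Let the generators act by
\[
w\mapsto\varepsilon_{00},\qquad v\mapsto 1-\varepsilon_{00},\qquad e_n\mapsto\varepsilon_{n0},\qquad e_n^*\mapsto\varepsilon_{0n}\qquad(n\ge1).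
\]
Relation (R1) holds because $\varepsilon_{00}$ is idempotent. For (R2), $(1-\varepsilon_{00})\varepsilon_{n0}=\varepsilon_{n0}=\varepsilon_{n0}\varepsilon_{00}$ and $\varepsilon_{00}\varepsilon_{0n}=\varepsilon_{0n}=\varepsilon_{0n}(1-\varepsilon_{00})$. For (R3), $\varepsilon_{0n}\varepsilon_{m0}=\delta_{n,m}\varepsilon_{00}$. Relation (R4) is vacuous, since $v$ is an infinite emitter and $w$ is a sink. So $S$ is a unital right $L$-module, in which $(\sum_i c_ib_i)e_n=c_nb_0$ and $b_0e_n^*=b_n$.

\emph{$S$ is simple.} Let $0\ne x=\sum_i c_ib_i$. If $c_n\ne0$ for some $n\ge1$, then $xe_n=c_nb_0$; otherwise $x=c_0b_0$. In both cases $b_0\in xL$, and then $b_n=b_0e_n^*\in xL$ for all $n\ge 1$.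

\emph{$S$ is not injective.} Let $I=\sum_ne_nL$. If $y=\sum_me_my_m\in I$ is a finite sum, then $e_n^*y=wy_n$, which is $0$ for all but finitely many $n$. So
\[
f\colon I\to S,\qquad f(y)=\sum_nb_0e_n^*y
\]
is a well-defined homomorphism, and $f(e_n)=b_0w=b_0$ for all $n$. Suppose that $g\colon L\to S$ extends $f$, and write $g(1)=\sum_ic_ib_i$, a finite sum. Then $b_0=g(e_n)=g(1)e_n=c_nb_0$, so $c_n=1$ for every $n\ge1$. This contradicts the finiteness of the sum.
\end{proof}

\begin{remark}\label{rem:matrix}
The action on $S$ describes $L$ completely. By (F2), $L$ is spanned by $v,w,e_n,e_n^*,e_me_n^*$. These act as $1-\varepsilon_{00},\varepsilon_{00},\varepsilon_{n0},\varepsilon_{0n},\varepsilon_{mn}$, which are linearly independent because $1$ is not a finite combination of the $\varepsilon_{ij}$. So $S$ is faithful, and $L$ is the algebra of infinite matrices that differ from a scalar matrix in finitely many entries. Every element lies in a subalgebra $M_{N+1}(K)\times K$ spanned by the $\varepsilon_{ij}$ with $i,j\le N$ and by $1-\sum_{i\le N}\varepsilon_{ii}$, which shows regularity directly. In this picture $S$ is the space of finitely supported rows, and $f$ is multiplication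 by the row $(0,1,1,\dots)$, which does not belong to $S$.
\end{remark}

The argument used two features of the graph: infinitely many independent directions $e_n$ leave $v$, and they all end at the same vertex. The next example shows why the second feature matters.

\begin{example}\label{ex:star}
Let $v$ emit edges $e_n$ $(n\ge1)$ to distinct sinks $w_n=r(e_n)$. Let $S$ be any simple right module and $f\colon\sum_ne_nL\to S$ a homomorphism. For $m\ne n$ we have $w_mLw_n=0$ by (F2), since only trivial paths start at a sink. If $Sw_m\ne0$, then $S=Sw_mL$, and so $Sw_n=0$ for $n\neq m$. As $f(e_n)=f(e_n)w_n\in Sw_n$, there is an index $m$ with $f(e_n)=0$ for all $n\ne m$. The element $x=f(e_m)e_m^*$ satisfies $xe_n=f(e_n)$ for all $n$, so $y\mapsto xy$ extends $f$ to $L$. A simple module sees only one of the directions $e_n$.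
\end{example}

\section{Boundary paths and Chen modules}\label{sec:chen}

The module $S$ of Section~\ref{sec:example} can be read off the graph: $b_0$ is the trivial path $w$, $b_n$ is the path $e_n$, the generator $e$ deletes an initial edge $e$, and $e^*$ prepends it. The same rules make sense for paths in any graph. The only relation that restricts the choice of paths is (R4): it requires that a basis path starting at a regular vertex have a first edge. Since deleting edges shortens a finite path to its range, that range must not be regular. This is the reason for the definition of boundary paths.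

We record their basic properties. Every vertex is the source of a boundary path: as long as the current range is regular, append an edge; the process either stops at a boundary path or produces an infinite path. If $q=\alpha t$, then $q$ is a boundary path if and only if $t$ is, and we call $t$ a \emph{tail} of $q$. Tail-equivalence is reflexive and symmetric. It is transitive because, of two tails of one path $q$, one is a tail of the other: if $q=\beta t=\beta't'$ with $|\beta|\le|\beta'|$, then $\beta'=\beta\delta$ and $t=\delta t'$. The class $[p]$ is closed under passing to tails and under prepending finite paths. If $p$ is finite with range $w$, then $w$ is a tail of $p$, and $[p]$ is the set of all finite paths ending at $w$. If $p$ is infinite, so are all elements of $[p]$.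

The \emph{Chen module} $V_{[p]}$ is the $K$-space with basis $[p]$ and right action
\[
q\cdot v=\delta_{v,s(q)}q,\qquad
q\cdot e=\begin{cases}q'&\text{if }q=eq',\\0&\text{otherwise,}\end{cases}\qquad
q\cdot e^*=\begin{cases}eq&\text{if }r(e)=s(q),\\0&\text{otherwise.}\end{cases}
\]
Relation (R1) holds because the vertices act as projections onto spans of disjoint subsets of the basis. For (R2), $q\cdot e$ vanishes unless $s(q)=s(e)$, and then it is $0$ or has source $r(e)$; similarly $q\cdot e^*$ vanishes unless $s(q)=r(e)$, and then it has source $s(e)$. For (R3), if $s(q)=r(e)$ then $(q\cdot e^*)\cdot f=(eq)\cdot f=\delta_{e,f}q$, and otherwise both sides kill $q$. For (R4), let $v$ be regular. If $s(q)\neq v$, both sides kill $q$. If $s(q)=v$, then $q$ is not trivial, say $q=eq'$, and $q\cdot\sum_{s(f)=v}ff^*=q'\cdot e^*=q$. The module is unital since $q=q\cdot s(q)$. For finite paths $\alpha,\beta$ the rules iterate to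
\begin{equation}\label{eq:action}
q\cdot\alpha=\begin{cases}q'&\text{if }q=\alpha q',\\0&\text{if $\alpha$ is not a prefix of $q$,}\end{cases}\qquad\qquad q\cdot\beta^*=\beta q\quad\text{if }r(\beta)=s(q).
\end{equation}
Every vertex $v$ fixes a boundary path with source $v$, so $v\ne0$ in $L$.

\begin{lemma}[Chen; Rangaswamy]\label{lem:simple}
The module $V_{[p]}$ is simple.
\end{lemma}

\begin{proof}
Let $0\ne x=\sum_{i=1}^mk_iq_i$ with distinct $q_i\in[p]$ and all $k_i\ne0$. We first isolate one basis element. If $p$ is infinite, then $q_1$ differs from each of $q_2,\dots,q_m$ in some edge, so a sufficiently long prefix $\alpha$ of $q_1$ is a prefix of none of them; by \eqref{eq:action}, $x\alpha=k_1q_1'$, where $q_1=\alpha q_1'$. If $p$ is finite with range $w$, number the $q_i$ so that $q_1$ has maximal length; then $q_1$ is not a prefix of another $q_i$, and $xq_1=k_1w$. So $xL$ contains some $q\in[p]$. Given $q''\in[p]$, write $q=\alpha t$ and $q''=\beta t$. Then $q''=q\cdot\alpha\beta^*\in xL$.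
\end{proof}

For a vertex $v$ let $[p]_v$ be the set of elements of $[p]$ with source $v$. It is a basis of $V_{[p]}v$, so the finiteness clause of condition (v) says that $\dim_KV_{[p]}v<\infty$ for all $p$ and $v$. The next lemma converts this into a count of finite paths.

\begin{lemma}\label{lem:count}
Let $E$ be acyclic and let $v$ be a vertex.
\begin{enumerate}
\item[(a)] If $t$ is a boundary path with source $w$, then $\beta\mapsto\beta t$ is an injective map from the set of paths from $v$ to $w$ into $[t]_v$.
\item[(b)] If $p$ is a finite boundary path with range $w$, then $[p]_v$ has $n(v,w)$ elements.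
\item[(c)] If $p=e_1e_2\cdots$, then $[p]_v$ is finite if and only if there is an integer $N$ with $n(v,s(e_i))\le N$ for all $i$.
\end{enumerate}
Consequently conditions \emph{(v)} and \emph{(vi)} of Theorem~\ref{thm:main} are equivalent.
\end{lemma}

\begin{proof}
(a) If $\beta t=\beta't$, then $\beta$ and $\beta'$ are prefixes of one path, hence comparable, and both end at $w$. So $\beta=\beta'$ by (F7).

(b) The set $[p]_v$ consists of the paths from $v$ to $w$.

(c) The tails of $p$ are the paths $t_i=e_ie_{i+1}\cdots$. So $[p]_v=\bigcup_iQ_i$, where $Q_i$ is the set of all $\beta t_i$ with $\beta$ a path from $v$ to $s(e_i)$. By (a), $Q_i$ has $n(v,s(e_i))$ elements, and $Q_i\subseteq Q_{i+1}$ because $\beta t_i=(\beta e_i)t_{i+1}$. An increasing union of sets is finite exactly when their sizes have a finite bound.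

Now (vi)$\Rightarrow$(v) follows from (b) and (c). Conversely, assume (v). Boundedness along infinite paths is (c). For an arbitrary vertex $w$ choose a boundary path $t$ with source $w$; by (a), $n(v,w)\le|[t]_v|<\infty$.
\end{proof}

\section{Chen modules that are not injective}\label{sec:obstruction}

In this section we prove (iv)$\Rightarrow$(v). The following lemma isolates the mechanism of Section~\ref{sec:example}, which is the case $\beta_k=e_k$, $t_k=w$. Incomparability makes the sum $\sum_k\beta_kL$ direct, and the hypothesis on the $t_k$ says that one simple module sees all the summands, which is what failed in Example~\ref{ex:star}.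

\begin{lemma}\label{lem:obstruction}
Suppose there are a vertex $v$, pairwise incomparable paths $\beta_1,\beta_2,\dots$ with source $v$, and boundary paths $t_k$ with $s(t_k)=r(\beta_k)$ that all lie in one class $[p]$. Then $V_{[p]}$ is not injective.
\end{lemma}

\begin{proof}
By (F1), $\beta_k^*\beta_j=\delta_{k,j}r(\beta_k)$. Hence for $y$ in $I=\sum_k\beta_kL\subseteq vL$ all but finitely many of the elements $\beta_k^*y$ vanish, and $f(y)=\sum_kt_k\cdot\beta_k^*y$ defines a homomorphism $I\to V_{[p]}$ with $f(\beta_k)=t_k\cdot r(\beta_k)=t_k$. Suppose that $g\colon vL\to V_{[p]}$ extends $f$, and write $g(v)=\sum_{i=1}^mc_iq_i$ with $q_i\in[p]$. By (F6), $g(v)\beta_k=t_k\ne0$ for every $k$, so by \eqref{eq:action} each $\beta_k$ is a prefix of some $q_i$. Two prefixes of the same $q_i$ are comparable, so each $q_i$ serves at most one $k$. This is impossible, as there are infinitely many $k$.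
\end{proof}

We first rule out closed paths. A \emph{cycle} is a closed path $c=e_1\cdots e_n$ of positive length whose vertices $s(e_1),\dots,s(e_n)$ are distinct, and an \emph{exit} of $c$ is an edge $f\ne e_i$ with $s(f)=s(e_i)$ for some $i$. If $c$ has an exit, going around $c$ several times and then leaving produces the paths needed in Lemma~\ref{lem:obstruction}. If it has none, all paths from $s(c)$ are comparable and the lemma is of no use. The model for that case is $K[x,x^{-1}]$, where the simple module $S=K[x,x^{-1}]/(1-x)$ is killed by $1-x$, while $1-x$ generates a free ideal that maps onto $S$.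

\begin{proposition}\label{prop:acyclic}
If every Chen module is injective, then $E$ is acyclic.
\end{proposition}

\begin{proof}
Suppose not, and let $c=e_1\cdots e_n$ be a closed path of minimal positive length, with source $v$. If $s(e_i)=s(e_j)$ with $i<j$, then $e_i\cdots e_{j-1}$ would be a shorter one, so $c$ is a cycle.

\emph{Case 1: $c$ has an exit $f$ at $s(e_i)$.} Put $\beta_k=c^ke_1\cdots e_{i-1}f$ for $k\ge1$, a path of length $kn+i$. For $k<l$ the $(kn+i)$-th edge of $\beta_k$ is $f$, while that of $\beta_l$ is $e_i$, because $kn+i\le ln$. So the $\beta_k$ are pairwise incomparable. Let $t$ be a boundary path with source $r(f)$ and put $t_k=t$ for all $k$. By Lemma~\ref{lem:obstruction}, $V_{[t]}$ is not injective.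

\emph{Case 2: $c$ has no exit.} Each $s(e_i)$ emits only the edge $e_i$ and is regular. So every finite path from $v$ is a prefix of $c^\infty=ccc\cdots$ and ends at a regular vertex, and $c^\infty$ is the only boundary path with source $v$. Put $S=V_{[c^\infty]}$. Then $Sv=Kc^\infty$ and $c^\infty\cdot c=c^\infty$, so $S(v-c)=Sv(v-c)=0$.

Left multiplication by $v-c$ is injective on $vL$. Indeed, suppose that $0\ne y\in vL$ and $(v-c)y=0$, that is, $y=cy$. Let $y_d$ be the nonzero homogeneous component of $y$ of highest degree for the grading (F3). Since $y=vy$ and $\deg v=0$, we have $y_d=vy_d$. Comparing components in $y=cy$ gives $y_{d+n}=cy_d$, and $cy_d\ne0$ because $c^*cy_d=vy_d=y_d$. This contradicts the choice of $d$.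

Therefore $f\colon(v-c)L\to S$, $(v-c)y\mapsto c^\infty\cdot y$ for $y\in vL$, is a well-defined homomorphism on the submodule $(v-c)L=(v-c)vL$ of $vL$. If $g\colon vL\to S$ extended it, then $c^\infty=f(v-c)=g(v)(v-c)=0$, which is absurd. So $S$ is not injective.
\end{proof}

It remains to extract incomparable paths from an infinite set $[p]_v$. For infinite paths this is a purely combinatorial matter: either infinitely many of them branch at one point, or they accumulate along an infinite path and leave it at later and later points.

\begin{lemma}\label{lem:antichain}
Let $Q$ be an infinite set of infinite paths with source $v$. Then there are $q_1,q_2,\dots\in Q$ and prefixes $\beta_k$ of $q_k$ that are pairwise incomparable.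
\end{lemma}

\begin{proof}
Suppose first that for some path $\gamma$ there are infinitely many edges $f$ such that $\gamma f$ is a prefix of an element of $Q$. Choose distinct such edges $f_1,f_2,\dots$ and put $\beta_k=\gamma f_k$. These are distinct paths of equal length, hence incomparable.

Suppose now that no such $\gamma$ exists. We construct edges $g_1,g_2,\dots$ such that for each $n\ge0$ infinitely many elements of $Q$ have the prefix $\gamma_n=g_1\cdots g_n$, where $\gamma_0=v$. Given $\gamma_n$, the infinitely many elements of $Q$ with prefix $\gamma_n$ have only finitely many possible next edges, so one edge $g_{n+1}$ occurs infinitely often. Put $q_\infty=g_1g_2\cdots$; it may or may not belong to $Q$. For $q\in Q\setminus\{q_\infty\}$ let $d(q)<\infty$ be the length of the longest common prefix of $q$ and $q_\infty$. For each $n$ some $q\in Q\setminus\{q_\infty\}$ has the prefix $\gamma_n$, so $d$ is unbounded, and we can choose $q_k\in Q\setminus\{q_\infty\}$ with $d_k=d(q_k)$ strictly increasing. Let $\beta_k$ be the prefix of $q_k$ of length $d_k+1$. For $k<l$ we have $d_l\ge d_k+1$, so the $(d_k+1)$-th edge of $\beta_l$ is $g_{d_k+1}$, while that of $\beta_k$ is not.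 Hence $\beta_k$ and $\beta_l$ are incomparable.
\end{proof}

\begin{proposition}\label{prop:iv-v}
Condition \emph{(iv)} of Theorem~\ref{thm:main} implies condition \emph{(v)}.
\end{proposition}

\begin{proof}
Assume (iv). Then $E$ is acyclic by Proposition~\ref{prop:acyclic}. Suppose that some $[p]_v$ is infinite. If $p$ is finite with range $w$, choose distinct $\beta_1,\beta_2,\dots\in[p]_v$. They are paths from $v$ to $w$, pairwise incomparable by (F7), and we take $t_k=w$. If $p$ is infinite, take $q_k$ and $\beta_k$ from Lemma~\ref{lem:antichain} with $Q=[p]_v$, and let $t_k\in[p]$ be the tail with $q_k=\beta_kt_k$. In both cases Lemma~\ref{lem:obstruction} shows that $V_{[p]}$ is not injective, contrary to (iv).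
\end{proof}

\section{Corners of prime quotients}\label{sec:prime}

We turn to (v)$\Rightarrow$(vii). Throughout this section $P$ is a prime ideal of $L$, $R=L/P$, and bars denote images in $R$. For a vertex $v$ we have $vLv\cap P=vPv$, since $a=vav$ for $a\in vLv$; thus $vLv/vPv\cong\bar vR\bar v$.

The plan is to find a vertex $u$ whose image is an idempotent of rank one, in the sense that $\bar uR\bar u=K\bar u\neq 0$, and to let $\bar vR\bar v$ act on $\bar uR\bar v$. As a model, let $v$ emit $n<\infty$ edges $e_1,\dots,e_n$ to a sink $w$. Then $v=\sum_ie_ie_i^*$, the elements $w,e_i,e_i^*,e_ie_j^*$ are matrix units spanning $L\cong M_{n+1}(K)$, and $P=0$. Here $u=w$, the space $wLv$ has basis $e_1^*,\dots,e_n^*$, and $vLv\cong M_n(K)$ acts on it faithfully. With infinitely many edges, $wLv$ is infinite-dimensional by Remark~\ref{rem:matrix}; condition (v) is what excludes this. We need three facts about $R$.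

\begin{lemma}\label{lem:prime}
\begin{enumerate}
\item[(a)] If $a,b\in L$ and $aLb\subseteq P$, then $a\in P$ or $b\in P$. Equivalently, $aRb\neq0$ for nonzero $a,b\in R$.
\item[(b)] If $g\in R$ is an idempotent and $gRg$ is a division ring, then $gR$ is a simple right module.
\item[(c)] If, in addition, $h\in R$ is a nonzero idempotent with $hRh=Kh$, then $gRg=Kg$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $(LaL)(LbL)\subseteq L(aLb)L\subseteq P$, so $LaL\subseteq P$ or $LbL\subseteq P$; now use (F5).

(b) Let $0\ne y\in gR$. By (a) there is $z\in R$ with $yzg\ne0$. Since $y=gy$, the element $yzg$ lies in $gRg$ and is invertible there, so $g\in yR$ and $yR=gR$.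

(c) By (a) there is $0\ne a\in gRh$, and then $z\in R$ with $azg\ne0$. Put $b'=hzg$. Then $ab'=azg$ is invertible in $gRg$, and $b=b'(ab')^{-1}\in hRg$ satisfies $ab=g$. Since $bRa\subseteq hRh=Kh$, we get $gRg=a(bRa)b\subseteq Kahb=Kg$.
\end{proof}

\begin{proposition}\label{prop:v-vii}
Condition \emph{(v)} of Theorem~\ref{thm:main} implies condition \emph{(vii)}.
\end{proposition}

\begin{proof}
Assume (v); by Lemma~\ref{lem:count}, (vi) holds as well. Let $v\notin P$ be a vertex and put $H=E^0\cap P$. The vertices outside $H$ are those that survive in $R$.

\medskip
\noindent\emph{Step 1: the set $H$.} (a) If $s(e)\in H$, then $r(e)=e^*s(e)e\in H$. So if the range of a path lies outside $H$, then all vertices on the path do. Moreover a path $\alpha$ lies in $P$ if and only if $r(\alpha)\in H$, because $\alpha=\alpha r(\alpha)$ and $r(\alpha)=\alpha^*\alpha$.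

(b) If $z,z'\notin H$, then there are paths from $z$ and from $z'$ to a common vertex outside $H$. Indeed, $zLz'\not\subseteq P$ by Lemma~\ref{lem:prime}(a), so by (F2) some $\alpha\beta^*$ with $s(\alpha)=z$, $s(\beta)=z'$, $r(\alpha)=r(\beta)$ is not in $P$. Then $\alpha\notin P$, so $r(\alpha)\notin H$.

\medskip
\noindent\emph{Step 2: the vertex $u$.} By (F2), $\bar uR\bar u$ is spanned by pairs of paths from $u$ to a common vertex outside $H$, so we look for $u\notin H$ such that
\begin{equation}\label{eq:unique}
n(u,z)\le1\quad\text{for every vertex }z\notin H.
\end{equation}
Suppose that no vertex outside $H$ has this property. Starting from $v_0=v$, we obtain vertices $v_i\notin H$ with $n(v_i,v_{i+1})\ge2$ for all $i\ge0$. For paths $\beta$ from $v$ to $v_i$ and $\gamma$ from $v_i$ to $v_{i+1}$, the map $(\beta,\gamma)\mapsto\beta\gamma$ is injective: if $\beta\gamma=\beta'\gamma'$, then $\beta,\beta'$ are comparable with the same range, so $\beta=\beta'$ by (F7). Hence $n(v,v_{i+1})\ge2n(v,v_i)$ and $n(v,v_i)\ge2^i$. Also $v_{i+1}\neq v_i$, since in an acyclic graph $n(v_i,v_i)=1$. Concatenating one path from $v_i$ to $v_{i+1}$ for each $i$ therefore gives an infinite path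 along which $n(v,\cdot)$ is unbounded, contrary to (vi). So $u$ exists.

\medskip
\noindent\emph{Step 3: the boundary path $p$.} Let $z\notin H$ be the range of a path $\gamma$ from $u$. Then $z$ emits at most one edge with range outside $H$. For if $e\ne f$ were two such edges, Step~1(b) would give paths $\alpha$ from $r(e)$ and $\beta$ from $r(f)$ with a common range outside $H$, and $\gamma e\alpha\ne\gamma f\beta$ would contradict \eqref{eq:unique}.

Put $u_0=u$. As long as $u_j$ emits an edge with range outside $H$, call this unique edge $e_{j+1}$ and put $u_{j+1}=r(e_{j+1})$. This gives a finite or infinite path $p=e_1e_2\cdots$ with source $u$; let $\alpha_j$ be its prefix of length $j$, so $r(\alpha_j)=u_j\notin H$. A path from $u$ with range outside $H$ has all its vertices outside $H$ by Step~1(a), so each of its edges is forced, and the path is one of the $\alpha_j$. If $p$ is finite with range $u_k$, then $u_k$ is not regular: otherwise all edges $e$ with source $u_k$ lie in $P$ by Step~1(a), and (R4) gives $u_k\in P$. So $p$ is a boundary path.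

\medskip
\noindent\emph{Step 4: if $e=e_{j+1}$ exists, then $d=u_j-ee^*$ lies in $P$.} This is relation (R4) for the part of the graph that survives in $R$. If $u_j$ is regular, it follows from (R4) itself, as the other edges with source $u_j$ lie in $P$. But $u_j$ may be an infinite emitter, as $v$ is in Example~\ref{ex:star}, and then (R4) gives nothing. The following argument uses primeness instead and covers both cases.

We have $de=e-ee^*e=0$, and we claim that $dLe\subseteq P$. Since $d=du_j$, by (F2) it suffices to consider $d\alpha\beta^*e$ with $s(\alpha)=u_j$ and $r(\alpha)=r(\beta)$. If $\alpha$ starts with $e$, then $d\alpha=0$. If $\alpha$ starts with another edge $f$, then $r(f)\in H$ by Step~3, so $f\in P$ and $\alpha\in P$. If $\alpha=u_j$ is trivial, then $\beta$ ends at $u_j$. By (F1), $\beta^*e=0$ unless $s(\beta)=u_j$, in which case $\beta$ is closed, so $\beta=u_j$ by acyclicity and the product is $de=0$. This proves the claim. Since $r(e)=u_{j+1}\notin H$, we have $e\notin P$, and Lemma~\ref{lem:prime}(a) gives $d\in P$.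

\medskip
\noindent\emph{Step 5: $\dim_K\bar uR\bar v<\infty$ and $\bar uR\bar u=K\bar u$.} By (F2), $uLv$ is spanned by the $\alpha\beta^*$ with $s(\alpha)=u$, $s(\beta)=v$, $r(\alpha)=r(\beta)$. Those with $r(\alpha)\in H$ lie in $P$. For the others, $\alpha=\alpha_j$ for some $j$ and $\beta$ is a path from $v$ to $u_j$. Let $W_j\subseteq\bar uR\bar v$ be the span of the images of these $\alpha_j\beta^*$ for fixed $j$. If $e_{j+1}$ exists, Step~4 gives
\begin{equation}\label{eq:shift}
\alpha_j\beta^*=\alpha_ju_j\beta^*\equiv\alpha_je_{j+1}e_{j+1}^*\beta^*=\alpha_{j+1}(\beta e_{j+1})^*\pmod P,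
\end{equation}
so $W_j\subseteq W_{j+1}$, and $\bar uR\bar v$ is the increasing union of the $W_j$. Lemma~\ref{lem:count}(a), applied to the tail of $p$ with source $u_j$, gives $\dim W_j\le n(v,u_j)\le|[p]_v|$, and $[p]_v$ is finite by (v). Hence $\dim_K\bar uR\bar v\le|[p]_v|<\infty$.

The same description applies with $u$ in place of $v$. Then $\beta=\alpha_j$ by \eqref{eq:unique}, and \eqref{eq:shift} gives $u=\alpha_0\alpha_0^*\equiv\alpha_1\alpha_1^*\equiv\cdots\pmod P$. So $\bar uR\bar u=K\bar u$.

\medskip
\noindent\emph{Step 6: $A=\bar vR\bar v$ is a matrix algebra over $K$.} The space $\bar uR\bar v$ is a right $A$-module, and it is faithful: if $a\in A$ and $\bar uR\bar va=0$, then $\bar uRa=0$, so $a=0$ by Lemma~\ref{lem:prime}(a), as $\bar u\neq0$. Thus $A$ embeds linearly in $\operatorname{End}_K(\bar uR\bar v)$ and is finite-dimensional, with identity $\bar v\ne0$. For nonzero $a,b\in A$ we have $aAb=aRb\ne0$. Consequently the product of two nonzero ideals of $A$ is nonzero. The Jacobson radical of a finite-dimensional algebra is nilpotent, so it vanishes here, and by the Wedderburn--Artin theorem $A$ is a product of matrix rings over division algebras. There is only one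 factor, since two factors annihilate each other. So $A\cong M_n(D)$ as $K$-algebras, with $D\cong gAg=gRg$ for the idempotent $g\in A$ that corresponds to the matrix unit $E_{11}$. Lemma~\ref{lem:prime}(c) with $h=\bar u$ gives $gRg=Kg$. Hence $vLv/vPv\cong A\cong M_n(K)$.
\end{proof}

The two clauses of (vi) enter at different places. Boundedness along infinite paths produces $u$ in Step~2: in Example~\ref{ex:graphs}(b) no vertex satisfies \eqref{eq:unique} when $H$ is empty. Finiteness of $n(v,w)$ is needed in Step~5, as the graph of Theorem~\ref{thm:example} shows.

\section{Injectivity of simple modules}\label{sec:injective}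

To prove that a module is injective we need Baer's criterion in a form suited to local units: the modules $vL$ take over the role of the ring.

\begin{lemma}[Baer's criterion]\label{lem:baer}
A unital right $L$-module $M$ is injective if and only if, for every vertex $v$ and every submodule $I\subseteq vL$, every homomorphism $I\to M$ extends to $vL$.
\end{lemma}

\begin{proof}
The condition is necessary, since $I$ and $vL$ are unital by (F5). Conversely, let $A\subseteq B$ be unital modules and $f\colon A\to M$ a homomorphism. By Zorn's lemma there is a maximal extension $f'\colon A'\to M$ of $f$ with $A\subseteq A'\subseteq B$. Suppose that $A'\ne B$ and take $b\in B\setminus A'$. By (F5), $b$ is a finite sum of elements $bv$ with $v\in E^0$, so $bv\notin A'$ for some $v$. Let $I=\{y\in vL:by\in A'\}$, a submodule of $vL$, and extend $y\mapsto f'(by)$ from $I$ to $h\colon vL\to M$. Define $f''(a+by)=f'(a)+h(y)$ for $a\in A'$ and $y\in vL$. This is well defined: if $a+by=0$, then $y\in I$ and $h(y)=f'(by)=-f'(a)$. So $f''$ extends $f'$ to $A'+bvL$, which contains $bv\notin A'$. This contradicts maximality.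
\end{proof}

Let $M$ be a module killed by a prime ideal $P$. Condition (vii) will make $\bar vR$ semisimple, so that extension problems inside $R=L/P$ are trivial. The difficulty is that a homomorphism $f\colon I\to M$ need not factor through the image of $I$ in $R$: in Case~2 of Proposition~\ref{prop:acyclic}, the element $v-c$ annihilates $S$, yet $f(v-c)\ne0$. Von Neumann regularity removes this difficulty, and this is the only use of acyclicity below.

\begin{proposition}\label{prop:vii-iii}
Assume condition \emph{(vii)} of Theorem~\ref{thm:main}. If $P$ is a prime ideal and $M$ is a unital right $L$-module with $MP=0$, then $M$ is injective. In particular, \emph{(vii)} implies \emph{(iii)}.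
\end{proposition}

\begin{proof}
Since $E$ is acyclic, $L$ is von Neumann regular by the theorem of Abrams and Rangaswamy. We verify the criterion of Lemma~\ref{lem:baer}. Let $I\subseteq vL$ be a submodule and $f\colon I\to M$ a homomorphism.

The map $f$ vanishes on $I\cap P$: for $a\in I\cap P$ write $a=axa$; then $xa\in P$ and $f(a)=f(a)xa\in MP=0$. If $v\in P$, then $I\subseteq P$, so $f=0$ and there is nothing to prove.

Let $v\notin P$ and $R=L/P$. By (vii), $\bar vR\bar v\cong M_n(K)$. The diagonal matrix units give orthogonal idempotents $g_1,\dots,g_n\in\bar vR\bar v$ with $\bar v=g_1+\dots+g_n$, and each $g_iRg_i=g_i(\bar vR\bar v)g_i\cong K$ is a division ring. By Lemma~\ref{lem:prime}(b) each $g_iR$ is simple, so $\bar vR=\bigoplus_ig_iR$ is a semisimple module over $R$, and hence over $L$. Let $\pi\colon vL\to\bar vR$ be the quotient map. The kernel of $\pi|_I$ is $I\cap P$, so $f=\bar f\circ\pi|_I$ for a homomorphism $\bar f\colon\pi(I)\to M$. A submodule of a semisimple module is a direct summand, so $\bar f$ extends to $\bar g\colon\bar vR\to M$, by zero on a complement. Then $\bar g\circ\pi$ extends $f$ to $vL$.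

For the last statement let $S$ be a simple right module and $P=\{a\in L:Sa=0\}$. This two-sided ideal is proper because $SL=S\ne0$. It is prime: if $AB\subseteq P$ and $A\not\subseteq P$, then the submodule $SA$ is nonzero, so $SA=S$ and $SB=SAB=0$. For any set $X$ the module $S^{(X)}$ is killed by $P$, so it is injective.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By (F4), a right module becomes a left module through $a\cdot x=xa^*$, and conversely. This correspondence preserves submodules and homomorphisms, hence simplicity and injectivity, so (i)$\Leftrightarrow$(ii). Taking $X$ with one element gives (iii)$\Rightarrow$(i), and (i)$\Rightarrow$(iv) holds by Lemma~\ref{lem:simple}. The implications (iv)$\Rightarrow$(v), (v)$\Rightarrow$(vii) and (vii)$\Rightarrow$(iii) are Propositions~\ref{prop:iv-v}, \ref{prop:v-vii} and \ref{prop:vii-iii}, and (v)$\Leftrightarrow$(vi) is Lemma~\ref{lem:count}.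
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:unital}]
If $E^0$ is finite, the sum of all vertices is an identity of $L$. Conversely, if $L$ has an identity, then by (F5) it equals a finite sum $u$ of vertices, and a vertex $w$ not occurring in $u$ would satisfy $w=wu=0$, which is impossible by Section~\ref{sec:chen}.

Let $E^0$ be finite. If $L$ is a right $V$-ring, then by condition (vi) the graph is acyclic and has finitely many edges between any two of its finitely many vertices, so $E$ is finite. If $E$ is finite and acyclic, then $L$ is a finite direct product of matrix algebras $M_{n_i}(K)$ by the theorem of Abrams, Aranda Pino and Siles Molina quoted in Section~\ref{sec:intro}, so $L$ is semisimple artinian. Over a semisimple artinian ring all modules are injective, so $L$ is then a right $V$-ring. The last assertion follows from these equivalences and the theorem of Abrams and Rangaswamy.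
\end{proof}

\begin{thebibliography}{1}

\bibitem{HRS}
Roozbeh Hazrat, Kulumani M. Rangaswamy, Ashish K. Srivastava,
\emph{Leavitt path algebras: Graded direct-finiteness and graded $\Sigma$-injective simple modules},
arXiv:1705.09217 (2017).

\end{thebibliography}
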